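\title{Online envy-freeness up to $c$ goods:\\ a linear lower bound and the role of the range of values}

\begin{abstract}
Indivisible goods arrive one at a time, and each must be given at once to one of $n$ agents with additive valuations. An allocation is $\mathrm{EF}c$ if every agent's envy toward another agent disappears after at most $c$ goods are removed from the envied bundle. We show that the best guarantee that a deterministic online rule can give after $t$ rounds is exactly $c=\lceil t/n\rceil$, the trivial guarantee of round-robin. This answers in the negative a question of Kahana, Segal-Halevi and Hazon, who asked whether a guarantee sublinear in $t$ is possible. The adversary performs a binary search on the exponents of the values and uses values whose ratio is doubly exponential in $t$. Such a range is necessary: a single rule, which knows nothing in advance, achieves $c=O(\sqrt{t\Lambda/n}+\Lambda)$ with $\Lambda=\ln\big(4nt(2+\log_2R)\big)$, where $R$ is the ratio between the largest and smallest positive values seen so far. Uniformly random allocation achieves $c=O(\sqrt{t\log t})$ on every fixed sequence, whatever the range.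
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection*{The model}
There are $n\ge2$ agents, and $n$ is fixed throughout. In each round $t=1,2,3,\dots$ a good $g^t$ arrives, its values $v_i(g^t)\ge0$ for all agents $i\in\{1,\dots,n\}$ are revealed, and the good must be given immediately and irrevocably to one agent. The values are arbitrary nonnegative reals. Valuations are additive, $v_i(S)=\sum_{g\in S}v_i(g)$, and $P_j^t$ denotes the bundle of agent $j$ after $t$ rounds. An allocation rule is \emph{fully online} if it is a deterministic function that chooses the recipient of $g^t$ from the values of $g^1,\dots,g^t$ and the earlier decisions alone. It knows neither the horizon, nor the future values, nor the set in which the values will lie.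

Agent $i$ \emph{envies} agent $j$ if $v_i(P_j^t)>v_i(P_i^t)$. For an integer $c\ge0$, the allocation after $t$ rounds is $\mathrm{EF}c$ (envy-free up to $c$ goods) if for all $i\ne j$ there is a set $B\subseteq P_j^t$ with $|B|\le c$ and $v_i(P_j^t\setminus B)\le v_i(P_i^t)$. By additivity it is enough to test the set $B$ of the $c$ goods of $P_j^t$ that are most valuable to $i$ (all of $P_j^t$ if it has fewer than $c$ goods). For a real $c\ge0$, $\mathrm{EF}c$ means $\mathrm{EF}\lceil c\rceil$. We write $c^*_t$ for the least integer $c$ such that the allocation after $t$ rounds is $\mathrm{EF}c$. Thus the allocation is $\mathrm{EF}c$, for real $c\ge 0$, exactly when $c_t^*\le\lceil c\rceil$. A rule \emph{guarantees} $\mathrm{EF}c_t$ if the allocation after $t$ rounds is $\mathrm{EF}c_t$ for every sequence of goods and every $t$.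

The number $c^*_t$ measures envy in goods, not in value. It does not change when one valuation is multiplied by a positive constant, and one additional good, however valuable, adds at most one to it. This is what makes it a sensible measure when the values are unbounded.

\subsection*{The simplest cases}
Removing a whole bundle removes all envy toward its owner, so
\begin{equation}\label{eq:trivial}
c_t^*\le\max_j|P_j^t| .
\end{equation}
\emph{Round-robin}, which hands the goods to agents $1,2,\dots,n,1,2,\dots$ in turn without looking at the values, keeps $|P_j^t|\le\lceil t/n\rceil$ and so guarantees $\mathrm{EF}\lceil t/n\rceil$.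

Two easier problems have the much better answer $c=1$. If all agents have the same valuation $v$, give each good to an agent whose bundle has the least value: then $P_j^t$ without its last good was once a least valuable bundle, so it is worth at most $v(P_i^t)$. If the valuations differ but all $t$ goods are on the table at once, let the agents take turns in cyclic order, each choosing a favorite remaining good: the $(r+1)$-st choice of $j$ was still available when $i$ made the $r$-th choice, so $P_j$ without its first good is worth at most $v_i(P_i)$ to $i$. The difficulty therefore lies in the combination of online arrival with different valuations.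

Even there one would expect a guarantee of order about $\sqrt t$. The second argument above compares two bundles good by good, and such a comparison is available whenever, for every threshold $\theta$, agent $j$ holds not many more goods worth at least $\theta$ to $i$ than $i$ does (Lemma~\ref{lem:matching}). If the goods of a fixed sequence are allocated uniformly at random, each such difference is a sum of at most $t$ independent steps of mean zero, and at most $t$ thresholds matter for each agent, so a union bound gives $c_t^*=O(\sqrt{t\log t})$ (Theorem~\ref{thm:random}). An argument made of exponential moments and a union bound invites derandomization: track the sum of the exponential moments as a potential, and give each good to the agent that keeps the potential smallest. For this the rule has to know which thresholds to track. If all values are known in advance to lie in a finite set $\Theta$ that is given to the rule, then there is a horizon-free rule that guarantees $\mathrm{EF}c_t$ at every time $t$ with $c_t$ sublinear in $t$ \cite{KSH}; that rule is not fully online. Kahana, Segal-Halevi and Hazon \cite{KSH} pose the problem of removing this knowledge: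

\begin{quote}
Is there a fully online rule that guarantees $\mathrm{EF}c_t$ for some function $c_t\ge0$ with $c_t=o(t)$ as $t\to\infty$?
\end{quote}

\subsection*{Results}
The answer is no, and nothing at all can be gained over round-robin. For $T\ge1$ let $\Theta_T=\{2^1,2^2,\dots,2^{2^T-1}\}$.

\begin{theorem}\label{thm:main}
Let $n\ge2$.
\begin{enumerate}
\item[(a)] For every deterministic online rule and every $T\ge1$ there is a sequence of $T$ goods with strictly positive values for which the allocation after round $T$ is not $\mathrm{EF}(\lceil T/n\rceil-1)$. Hence, if a rule guarantees $\mathrm{EF}c_t$, then $\lceil c_t\rceil\ge\lceil t/n\rceil$ and $c_t>t/n-1$ for every $t$; in particular $c_t\ne o(t)$. This holds even if the rule knows $T$ and knows in advance that all values lie in $\Theta_T$.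
\item[(b)] Round-robin guarantees $\mathrm{EF}\lceil t/n\rceil$.
\end{enumerate}
So the optimal guarantee at every time $t$ is exactly $\lceil t/n\rceil$.
\end{theorem}

In Theorem~\ref{thm:main} the bad sequence depends on $T$, and one could still hope for a rule with $c_t^*=o(t)$ along each sequence, at a rate that depends on the sequence. This hope fails too.

\begin{theorem}\label{thm:single}
For every fully online rule there is a single infinite sequence of goods with $\limsup_{t\to\infty}c^*_t/t\ge1/n$.
\end{theorem}

Round-robin has $c_t^*/t\le\lceil t/n\rceil/t\to1/n$, so the constant $1/n$ cannot be raised. The remaining results locate the source of the impossibility. First, it depends on the goods being chosen in response to the decisions of the rule.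

\begin{theorem}\label{thm:random}
Fix $\delta\in(0,1)$ and give each good to an independent uniformly random agent. For every fixed sequence of goods, whatever the range of the values, with probability at least $1-\delta$ the allocation is $\mathrm{EF}c_t$ simultaneously for all $t\ge1$, where $c_t=\sqrt{2t\ln(2n^2t^3/\delta)}$.
\end{theorem}

Second, it depends on an enormous range of values. For a sequence of goods let $R^t$ be the maximum, over agents $i$, of the ratio between the largest and the smallest \emph{positive} values among $v_i(g^1),\dots,v_i(g^t)$, the ratio being $1$ if there are none.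

\begin{theorem}\label{thm:range}
There is a fully online rule such that for every sequence of goods and every $t\ge1$ the allocation after $t$ rounds is $\mathrm{EF}c$ with
\[
c=1+10\sqrt{t\Lambda_t/n}+6\Lambda_t,\qquad \Lambda_t=\ln\big(4nt\,(2+\log_2R^t)\big).
\]
\end{theorem}

The range enters $\Lambda_t$ through a double logarithm, which matches the doubly exponential range of $\Theta_T$. Together the two bounds determine which ranges allow a sublinear guarantee.

\begin{theorem}\label{thm:class}
Let $\rho:\mathbb N\to[0,\infty)$. The following are equivalent.
\begin{enumerate}
\item[(i)] There are a fully online rule and a function $c_t=o(t)$ such that, for every sequence of goods, the allocation is $\mathrm{EF}c_t$ at every time $t$ with $\log_2R^t\le2^{\rho(t)}$.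
\item[(ii)] $\rho(t)=o(t)$.
\end{enumerate}
In the implication from (ii) to (i), a single rule works for all such $\rho$.
\end{theorem}

Linear unfairness is thus forced exactly by ratios of values that are doubly exponential in a linear function of $t$. Section~\ref{sec:search} contains the adversary and proves Theorems~\ref{thm:main} and~\ref{thm:single}. Section~\ref{sec:thresholds} reduces $\mathrm{EF}c$ to counting goods above thresholds and proves Theorem~\ref{thm:random}; Section~\ref{sec:potential} derandomizes that argument to prove Theorem~\ref{thm:range}; Section~\ref{sec:class} proves Theorem~\ref{thm:class}.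

\section{Binary search on the exponent}\label{sec:search}

To make \eqref{eq:trivial} an equality, the adversary aims at the worst conceivable outcome: every agent $i$ values each single good outside $P_i$ more than the whole of $P_i$. Then envy toward the largest bundle persists until that bundle is empty.

Consider one agent $i$ and a good $g$ whose value $v_i(g)$ the adversary must announce before seeing who receives it. If $i$ receives $g$, it must turn out to be small compared with every good that others hold, so $v_i(g)$ should lie below the values of all goods already given away. If someone else receives $g$, it must turn out to be large compared with everything $i$ holds, so $v_i(g)$ should lie above the values of the goods that $i$ already has. Hence $v_i(g)$ must be chosen in a window between the two groups, and after the decision $v_i(g)$ becomes one of the ends of the window. The adversary does not control which end, so it splits the window in the middle, and $T$ rounds require a window with $2^T$ steps. Finally, one good above the window must beat the \emph{sum} of the goods below it; this holds if the steps are successive powers of $2$, since distinct powers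 of $2$ below $2^{e}$ add up to less than $2^{e}$. The windows of different agents are independent of each other, because the adversary may choose the $n$ values of a good freely. This is where different valuations are used.

\begin{example}\label{ex:small}
Let $n=2$ and $T=3$; we show that $\mathrm{EF}1$ fails. Both agents start with the window $(0,8)$ of exponents. The good $g^1$ has exponent $4$, that is, value $16$, for both, and by symmetry it goes to agent $1$. The windows become $(4,8)$ for agent $1$ and $(0,4)$ for agent $2$, so $g^2$ has exponents $6$ and $2$. If $g^2$ goes to agent $1$, the windows become $(6,8)$ and $(0,2)$, and $g^3$ has exponents $7$ and $1$. If $g^2$ goes to agent $2$, they become $(4,6)$ and $(2,4)$, and $g^3$ has exponents $5$ and $3$. In the four outcomes, let $i$ be the agent with fewer goods and $j$ the other one.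
\begin{center}
\begin{tabular}{c|c|c|c|c|c}
recipients & $v_1(g^1),v_1(g^2),v_1(g^3)$ & $v_2(g^1),v_2(g^2),v_2(g^3)$ & $i$ & $v_i(P_i)$ & $v_i$ on $P_j$\\
\hline
$1,1,1$ & $16,64,128$ & $16,4,2$ & $2$ & $0$ & $16,4,2$\\
$1,1,2$ & $16,64,128$ & $16,4,2$ & $2$ & $2$ & $16,4$\\
$1,2,1$ & $16,64,32$ & $16,4,8$ & $2$ & $4$ & $16,8$\\
$1,2,2$ & $16,64,32$ & $16,4,8$ & $1$ & $16$ & $64,32$
\end{tabular}
\end{center}
In each row $P_j$ has at least two goods and each of them alone exceeds $v_i(P_i)$, so removing one good does not end the envy.
\end{example}

We shall use the construction three times, twice after some goods have already been allocated, so we state it with an arbitrary past and a scale factor $A$ that makes the past negligible.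

\begin{lemma}\label{lem:search}
Fix a deterministic online rule and goods $g^1,\dots,g^S$, where $S\ge0$. Let $T\ge1$ be an integer and let $A>0$ satisfy $v_i(P_i^S)<2A$ for every agent $i$. Then there are goods $g^{S+1},\dots,g^{S+T}$, called new, with all values in $A\Theta_T=\{A2^e:1\le e\le2^T-1\}$, such that
\begin{equation}\label{eq:separation}
v_i(P_i^{S+T})<v_i(h)\qquad\text{for every agent $i$ and every new good $h\notin P_i^{S+T}$.}
\end{equation}
Moreover $c^*_{S+T}\ge\lceil T/n\rceil$.
\end{lemma}

\begin{proof}
The rule is deterministic, so each new good may be defined in terms of the recipients of the earlier ones. For each agent $i$ keep integers $\mathrm{lo}_i<\mathrm{hi}_i$, initially $\mathrm{lo}_i=0$ and $\mathrm{hi}_i=2^T$. For $s=1,\dots,T$, let $e_i^s=(\mathrm{lo}_i+\mathrm{hi}_i)/2$ and $v_i(g^{S+s})=A2^{e_i^s}$ for every $i$; if the rule gives $g^{S+s}$ to agent $r$, reset $\mathrm{lo}_r$ to $e_r^s$, and reset $\mathrm{hi}_i$ to $e_i^s$ for all $i\ne r$.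

Fix $i$. Each step halves $\mathrm{hi}_i-\mathrm{lo}_i$, so this difference equals $2^{T-s+1}\ge2$ before step $s$ and equals $1$ after step $T$. Hence $e_i^s$ is an integer strictly between the current $\mathrm{lo}_i$ and $\mathrm{hi}_i$, the number $\mathrm{lo}_i$ never decreases, $\mathrm{hi}_i$ never increases, and $1\le e_i^s\le2^T-1$. If $i$ receives $g^{S+s}$, then $e_i^s\le\mathrm{lo}_i$ from then on; otherwise $e_i^s\ge\mathrm{hi}_i$ from then on. In particular every earlier exponent lies outside the open interval $(\mathrm{lo}_i,\mathrm{hi}_i)$ in which the next one is chosen, so $e_i^1,\dots,e_i^T$ are pairwise distinct. With the final values of $\mathrm{lo}_i$ and $\mathrm{hi}_i=\mathrm{lo}_i+1$, the new goods of $i$ have distinct exponents in $\{1,\dots,\mathrm{lo}_i\}$, and every new good $h\notin P_i^{S+T}$ has exponent at least $\mathrm{lo}_i+1$. Therefore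
\[
v_i(P_i^{S+T})<2A+A\sum_{e=1}^{\mathrm{lo}_i}2^e=2A+A\big(2^{\mathrm{lo}_i+1}-2\big)=A2^{\mathrm{lo}_i+1}\le v_i(h),
\]
which is \eqref{eq:separation}.

Some agent $j$ holds at least $\lceil T/n\rceil$ of the $T$ new goods, and since $n\ge2$ there is an agent $i\ne j$. Removing at most $\lceil T/n\rceil-1$ goods from $P_j^{S+T}$ leaves a new good $h$, so what remains is worth at least $v_i(h)>v_i(P_i^{S+T})$ to $i$. Thus the allocation is not $\mathrm{EF}(\lceil T/n\rceil-1)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
(a) Apply Lemma~\ref{lem:search} with $S=0$ and $A=1$; the hypothesis holds because the bundles are empty. This gives $T$ goods with values in $\Theta_T$ and $c_T^*\ge\lceil T/n\rceil$. If a rule guarantees $\mathrm{EF}c_t$, then taking $T=t$ gives $\lceil c_t\rceil\ge c^*_t\ge\lceil t/n\rceil$. Since $\lceil t/n\rceil$ is an integer, $c_t>\lceil t/n\rceil-1\ge t/n-1$. A rule that knows $T$ and $\Theta_T$ is still a map from histories of length at most $T$ with values in $\Theta_T$ to recipients, and the construction consults the rule on such histories only.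

(b) This follows from \eqref{eq:trivial}, as noted in Section~\ref{sec:intro}.
\end{proof}

\begin{remark}\label{rem:adaptive}
The construction reacts only to the recipients that it observes. It therefore also defeats a randomized rule, on every realization, provided that the adversary is adaptive, that is, sees the recipient of $g^s$ before fixing $g^{s+1}$. Theorem~\ref{thm:random} shows that this proviso cannot be dropped. There is also no conflict with the sublinear bound for a known finite set $\Theta$: that bound may depend on $\Theta$, and the hard instance at time $T$ uses a set of $2^T-1$ values, which grows with $T$.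
\end{remark}

After $T$ rounds the window is used up, so a single infinite sequence has to restart the search again and again. Each restart must make the past negligible in two ways: in value, which the factor $A$ achieves, and in number, which requires each phase to be much longer than all earlier ones together.

\begin{proof}[Proof of Theorem~\ref{thm:single}]
Build the sequence in phases $k=1,2,\dots$. Let $S_{k-1}$ be the number of rounds before phase $k$, with $S_0=0$, let $T_k=k(S_{k-1}+1)$, and let $A_k=1+\max_iv_i(\{g^1,\dots,g^{S_{k-1}}\})$. Phase $k$ consists of the $T_k$ goods given by Lemma~\ref{lem:search} with $S=S_{k-1}$, $T=T_k$ and $A=A_k$; the hypothesis holds because $v_i(P_i^{S_{k-1}})<A_k$. At time $S_k=S_{k-1}+T_k$ the lemma gives $c^*_{S_k}\ge T_k/n$, and $S_k\le(k+1)(S_{k-1}+1)$. Hence $c^*_{S_k}/S_k\ge\frac1n\cdot\frac{k}{k+1}$, which tends to $1/n$, while $S_k\to\infty$.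
\end{proof}

\section{Counting goods above a threshold}\label{sec:thresholds}

The upper bounds never compare values of bundles directly; with unbounded values such sums are not under control. They compare counts. For agents $i\ne j$ and a threshold $\theta>0$ let
\[
D_{ij}^t(\theta)=\#\{g\in P_j^t:v_i(g)\ge\theta\}-\#\{g\in P_i^t:v_i(g)\ge\theta\}.
\]
Both counts use the valuation of $i$. If $D^t_{ij}(\theta)\le d$ for all $\theta$, then the $r$-th best good of $j$ is matched by the $(r-d)$-th best good of $i$, as in the turn-taking argument of Section~\ref{sec:intro}, and only the top $d$ goods of $j$ are left unmatched. A deterministic rule cannot watch all real thresholds, so we also allow a threshold that lies slightly below the value of the good. This costs a factor $\beta>1$ in value, which cannot be ignored: if $i$ holds one good worth $1$ and $j$ holds one good worth $\beta$, then $i$ envies $j$. When $\beta-1$ is at most $1/t$, however, one further good pays for the loss.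

\begin{lemma}\label{lem:matching}
Fix $t\ge1$, agents $i\ne j$, an integer $d\ge0$ and a real $\beta\ge1$. Suppose that for every good $h\in P_j^t$ with $v_i(h)>0$ there is a threshold $\theta$ with $v_i(h)/\beta\le\theta\le v_i(h)$ and $D_{ij}^t(\theta)\le d$.
\begin{enumerate}
\item[(a)] If $\beta=1$, the envy of $i$ toward $j$ is eliminated by removing at most $d$ goods from $P_j^t$.
\item[(b)] If $\beta\le1+1/t$, it is eliminated by removing at most $d+1$ goods.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $h_1,\dots,h_s$ be the goods of $P_j^t$ with positive $v_i$-value and let $f_1,f_2,\dots$ be the goods of $P_i^t$, both in nonincreasing order of $v_i$. Let $Q$ be $P_j^t$ without $h_1,\dots,h_{\min(d,s)}$, so that $v_i(Q)=\sum_{d<r\le s}v_i(h_r)$. Let $d<r\le s$ and let $\theta$ be the threshold for $h_r$. The goods $h_1,\dots,h_r$ are worth at least $v_i(h_r)\ge\theta$, so $D_{ij}^t(\theta)\le d$ forces at least $r-d$ goods of $P_i^t$ to be worth at least $\theta$. Hence $f_{r-d}$ exists and $v_i(h_r)\le\beta\theta\le\beta v_i(f_{r-d})$. The goods $f_{r-d}$ are distinct for distinct $r$, so summing over $r$ gives $v_i(Q)\le\beta v_i(P_i^t)$. This proves (a).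

For (b), if $Q$ is empty there is nothing more to do. Otherwise $|Q|\le t$, so the most valuable good of $Q$ is worth at least $v_i(Q)/t$, and removing it leaves at most $(1-\frac1t)(1+\frac1t)v_i(P_i^t)\le v_i(P_i^t)$.
\end{proof}

The condition of the lemma is sufficient but not necessary: if $i$ holds one good worth $10$ and $j$ holds ten goods worth $1$, then $D^t_{ij}(1)=9$ and there is no envy. Seen from here, the adversary of Section~\ref{sec:search} searches for a bad threshold. With $S=0$ and $A=1$ it ends with $D^T_{ij}(2^{\mathrm{hi}_i})=|P_j^T|$, the largest possible value, and the spacing by powers of $2$ turns this count into envy.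

When a good worth at least $\theta$ to $i$ is given to a uniformly random agent, $D_{ij}(\theta)$ changes by a random step $X$ equal to $+1$ with probability $1/n$ (the recipient is $j$), to $-1$ with probability $1/n$ (the recipient is $i$), and to $0$ otherwise. For $\lambda\ge0$,
\begin{equation}\label{eq:mgf}
\mathbb E\,e^{\lambda X}=1+\frac{e^\lambda+e^{-\lambda}-2}{n}=e^{a(\lambda)},\qquad a(\lambda)=\ln\Big(1+\frac2n(\cosh\lambda-1)\Big).
\end{equation}
We need the estimates
\begin{equation}\label{eq:abounds}
0\le a(\lambda)\le\frac{\lambda^2}{2}\quad(\lambda\ge0),\qquad\qquad a(\lambda)\le\frac{2\lambda^2}{n}\quad(0\le\lambda\le1).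
\end{equation}
The lower bound holds because $\cosh\lambda\ge1$. For the first upper bound, $n\ge2$ gives $e^{a(\lambda)}\le\cosh\lambda$, and $\cosh\lambda=\sum_{q\ge0}\lambda^{2q}/(2q)!\le\sum_{q\ge0}\lambda^{2q}/(2^qq!)=e^{\lambda^2/2}$. For the second, $\ln(1+y)\le y$, and for $\lambda\le1$ we have $\cosh\lambda-1=\sum_{q\ge1}\lambda^{2q}/(2q)!\le\lambda^2(\cosh1-1)\le\lambda^2$, since $\cosh1=(e+e^{-1})/2<2$.

\begin{proof}[Proof of Theorem~\ref{thm:random}]
Fix the sequence, a time $t$, agents $i\ne j$, and a threshold $\theta$ among the positive values in the list $v_i(g^1),\dots,v_i(g^t)$. The set of goods $g^s$ with $s\le t$ and $v_i(g^s)\ge\theta$ does not depend on the random choices; this is the only place where the sequence has to be fixed in advance. If this set has $q\le t$ elements, then $D=D_{ij}^t(\theta)$ is a sum of $q$ independent copies of $X$. Markov's inequality applied to $e^{\lambda D}$, together with \eqref{eq:mgf} and \eqref{eq:abounds}, gives $\Pr(D>c_t)\le e^{-\lambda c_t+qa(\lambda)}\le e^{-\lambda c_t+t\lambda^2/2}$. The choice $\lambda=c_t/t$ yields Hoeffding's bound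
\[
\Pr(D>c_t)\le e^{-c_t^2/(2t)}=\frac{\delta}{2n^2t^3}.
\]
For each $t$ there are fewer than $n^2$ pairs $(i,j)$ and at most $t$ thresholds per pair, so the probability that some such event occurs at some time is at most $\sum_{t\ge1}\delta/(2t^2)<\delta$, because $\sum_{t\ge1}t^{-2}<2$. If none occurs, then for all $t$, all $i\neq j$ and all $h\in P_j^t$ with $v_i(h)>0$ the integer $D_{ij}^t(v_i(h))$ is at most $\lfloor c_t\rfloor$. Lemma~\ref{lem:matching}(a) gives $c_t^*\le\lfloor c_t\rfloor$, and so $\mathrm{EF}c_t$ holds for all $t$.
\end{proof}

\section{A potential over all thresholds}\label{sec:potential}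

\subsection*{The method in the smallest case}
Let $n=2$, and suppose for a moment that the horizon $t$ is known and that all positive values lie in a known set $\Theta$ of $N$ numbers. Fix $\lambda>0$ and let $\Phi_s=\sum_{\theta\in\Theta}\big(e^{\lambda D^s_{12}(\theta)}+e^{\lambda D^s_{21}(\theta)}\big)$, so that $\Phi_0=2N$. When $g^s$ arrives, each exponent $D$ either stays fixed for both recipients, or goes up by one for one recipient and down by one for the other. The average of $\Phi_s$ over the two recipients is therefore at most $\Phi_{s-1}\cosh\lambda$, and the better recipient does at least as well as the average. Always choosing it gives $e^{\lambda D}\le\Phi_t\le2Ne^{t\lambda^2/2}$ for each tracked difference $D$ at time $t$, that is, $D\le\ln(2N)/\lambda+\lambda t/2$. With $\lambda=\sqrt{2\ln(2N)/t}$ this is $\sqrt{2t\ln(2N)}$, and Lemma~\ref{lem:matching}(a) turns it into a bound on $c_t^*$. No independence was used, so the argument survives an adaptive adversary. The price of tracking $N$ thresholds is only $\sqrt{\ln N}$; for $N=2^t-1$ values, as in $\Theta_t$, the bound exceeds $t$ and says nothing.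

A fully online rule knows neither $\Theta$ nor $t$. The remedy is to track countably many thresholds and values of $\lambda$ at once, with summable weights; a term of weight $W$ then costs $\ln(1/W)$ in place of $\ln N$. Four things are unknown.
\begin{itemize}
\item \emph{The scale.} The thresholds for agent $i$ are placed relative to $u_i$, the first positive value in the list $v_i(g^1),v_i(g^2),\dots$, since every positive value up to time $t$ lies within a factor $R^t$ of $u_i$.
\item \emph{The resolution.} By Lemma~\ref{lem:matching}(b), a geometric grid of ratio at most $1+1/t$ suffices at time $t$. We track the grids of ratio $2^{1/2^m}$ for all $m\ge0$.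
\item \emph{The range.} Each grid is extended in both directions, with points $u_i2^{k/2^m}$ for all $k\in\mathbb Z$.
\item \emph{The horizon.} The best $\lambda$ depends on $t$, so we track $\lambda_p=2^{-p}$ for all $p\ge0$.
\end{itemize}
At time $t$ the relevant $m$ and $p$ are of order $\log t$, so weights $2^{-m-1}$ and $2^{-p-1}$ cost only $O(\log t)$. The relevant $k$ can be as large as about $t\log_2R^t$, so the weight must decay polynomially in $k$; it then costs $O(\log t+\log(2+\log_2R^t))$, which is the origin of $\Lambda_t$.

\subsection*{The rule}
For $m\ge0$ and $k\in\mathbb Z$, say that a good $g$ is \emph{counted by} $(i,m,k)$ if $v_i(g)>0$ and $v_i(g)\ge u_i2^{k/2^m}$. Whether $g^s$ is counted depends only on $g^1,\dots,g^s$: if $v_i(g^s)=0$ it is not, and if $v_i(g^s)>0$ then $u_i$ is among $v_i(g^1),\dots,v_i(g^s)$. For $i\ne j$ let $D_{ij}^t(m,k)$ be the number of goods of $P_j^t$ counted by $(i,m,k)$ minus the number of goods of $P_i^t$ counted by $(i,m,k)$. Once $u_i$ has appeared, $D_{ij}^t(m,k)=D_{ij}^t(u_i2^{k/2^m})$. Put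
\[
W_{m,k,p}=\frac{2^{-m-1}\,2^{-p-1}}{4(1+|k|)^2},\qquad
\Psi_t=\sum_{i\ne j}\ \sum_{m,p\ge0}\ \sum_{k\in\mathbb Z}W_{m,k,p}\exp\big(\lambda_pD_{ij}^t(m,k)-a(\lambda_p)t\big).
\]
The factor $e^{-a(\lambda_p)t}$ cancels the average growth \eqref{eq:mgf}, which is different for different $p$. Since $\sum_{k\in\mathbb Z}(1+|k|)^{-2}=1+2\sum_{q\ge2}q^{-2}<3$, the weights $W_{m,k,p}$ add up to less than $1$. Hence $\Psi_0<n^2$, and $\Psi_t<n^2e^t$ is finite for any allocation, because $|D_{ij}^t(m,k)|\le t$, $\lambda_p\le1$ and $a(\lambda_p)\ge0$.

\emph{The rule gives $g^t$ to the agent for which the resulting $\Psi_t$ is smallest, with ties broken toward the smallest index.} By the remark on counting, $\Psi_t$ is determined by $g^1,\dots,g^t$ and their recipients, so the rule is fully online. It is defined by an infinite series; the model places no restriction on computation.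

\begin{lemma}\label{lem:potential}
Under this rule, for every sequence of goods, all $t\ge1$, $i\ne j$, $m,p\ge0$ and $k\in\mathbb Z$,
\begin{equation}\label{eq:Dbound}
D_{ij}^t(m,k)\le\frac1{\lambda_p}\ln\frac{n^2}{W_{m,k,p}}+\frac{2\lambda_pt}{n}.
\end{equation}
\end{lemma}

\begin{proof}
Fix the history up to round $t-1$ and the good $g^t$, and average one term of $\Psi_t$ over the $n$ possible recipients. If $g^t$ is not counted by $(i,m,k)$, then $D_{ij}^t(m,k)=D_{ij}^{t-1}(m,k)$ for every recipient, and the term equals the corresponding term of $\Psi_{t-1}$ times $e^{-a(\lambda_p)}\le1$. If $g^t$ is counted, then the change of $D_{ij}(m,k)$ is $+1$ for recipient $j$, $-1$ for recipient $i$ and $0$ for the other $n-2$ recipients, so by \eqref{eq:mgf} the average of the term is the term of $\Psi_{t-1}$ times $e^{a(\lambda_p)}e^{-a(\lambda_p)}=1$. Summing over all terms, the average of $\Psi_t$ over the recipients is at most $\Psi_{t-1}$, and so is the minimum. Thus $\Psi_t\le\Psi_{t-1}\le\dots\le\Psi_0<n^2$. All terms are positive, so each is less than $n^2$. Taking logarithms gives $\lambda_pD_{ij}^t(m,k)\le\ln(n^2/W_{m,k,p})+a(\lambda_p)t$, and $a(\lambda_p)\le2\lambda_p^2/n$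 by \eqref{eq:abounds}.
\end{proof}

The rule has made no choice of $m$, $k$ or $p$. Since \eqref{eq:Dbound} holds for all of them, the analysis may choose them in hindsight, knowing $t$ and $R^t$.

\begin{proof}[Proof of Theorem~\ref{thm:range}]
Fix the sequence, $t\ge1$ and $i\ne j$, and write $R=R^t$ and $\Lambda=\Lambda_t$. Note that $\Lambda\ge\ln16>1$. If all of $v_i(g^1),\dots,v_i(g^t)$ vanish, then $i$ envies nobody; so assume that $u_i$ has appeared.

\emph{The grid.} Let $m=\lceil\log_2t\rceil$, so that $t\le2^m<2t$, and let $\beta=2^{1/2^m}$. By convexity $2^x\le1+x$ on $[0,1]$, hence $\beta\le1+2^{-m}\le1+1/t$. For $h\in P_j^t$ with $v_i(h)>0$ let $k=\lfloor2^m\log_2(v_i(h)/u_i)\rfloor$ and $\theta=u_i2^{k/2^m}$. Then $\theta\le v_i(h)<\beta\theta$, so $\theta$ is an admissible threshold for $h$ in Lemma~\ref{lem:matching}, and it remains to bound $D_{ij}^t(\theta)=D_{ij}^t(m,k)$. Both $v_i(h)$ and $u_i$ are positive values of agent $i$ up to time $t$, so $|\log_2(v_i(h)/u_i)|\le\log_2R$ and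
\[
1+|k|\le2+2^m\log_2R\le2t(2+\log_2R).
\]

\emph{The parameter $\lambda_p$.} We shall see that the logarithm in \eqref{eq:Dbound} is at most $4\Lambda$, so the two terms are of the same order when $\lambda_p$ is near $\sqrt{n\Lambda/t}$. If $t>n\Lambda$, then $\sqrt{n\Lambda/t}<1$, and we take the $p\geq 1$ with $\frac12\sqrt{n\Lambda/t}<\lambda_p\le\sqrt{n\Lambda/t}$. If $t\le n\Lambda$, we take $p=0$, so $\lambda_p=1$. In both cases $2^{p+1}=2/\lambda_p\le4\sqrt t$: in the first because $2/\lambda_p<4\sqrt{t/(n\Lambda)}$ and $n\Lambda>1$, in the second because $2/\lambda_p=2$.

\emph{The weight.} Using $2^{m+1}<4t$ and the two bounds above,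
\[
\frac{n^2}{W_{m,k,p}}\le n^2\cdot4t\cdot4\sqrt t\cdot4\cdot4t^2(2+\log_2R)^2=4^4n^2t^{7/2}(2+\log_2R)^2\le\big(4nt(2+\log_2R)\big)^4=e^{4\Lambda}.
\]
So \eqref{eq:Dbound} gives $D_{ij}^t(m,k)\le4\Lambda/\lambda_p+2\lambda_pt/n$. If $t>n\Lambda$, the first term is less than $8\Lambda\sqrt{t/(n\Lambda)}=8\sqrt{t\Lambda/n}$ and the second is at most $2\sqrt{n\Lambda/t}\cdot t/n=2\sqrt{t\Lambda/n}$. If $t\le n\Lambda$, the sum is $4\Lambda+2t/n\le6\Lambda$. In both cases the integer $D_{ij}^t(m,k)$ is at most $d=\lfloor10\sqrt{t\Lambda/n}+6\Lambda\rfloor$.

By Lemma~\ref{lem:matching}(b), the envy of $i$ toward $j$ is eliminated by removing at most $d+1\le1+10\sqrt{t\Lambda/n}+6\Lambda$ goods.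
\end{proof}

\begin{remark}
If all values lie in a fixed finite set $\Theta$, then $R^t$ is bounded in terms of $\Theta$ and $\Lambda_t=\ln t+O(1)$, so the rule is $\mathrm{EF}c_t$ with $c_t=O(\sqrt{t\ln t})$ without being told $\Theta$; the bound, of course, depends on $\Theta$. At the other extreme, on the instance of Theorem~\ref{thm:main}(a) with $T\ge2$ the first two exponents of each agent differ by $2^{T-2}$, so $\log_2R^T\ge2^{T-2}$, $\Lambda_T>T\ln2$ and $6\Lambda_T>T$: the guarantee is empty there.
\end{remark}

\section{The critical range}\label{sec:class}

The bound of Theorem~\ref{thm:range} is sublinear as long as $\log(2+\log_2 R^t)=o(t)$. Conversely, a range $\log_2R^t\le2^{\delta t}$ leaves room for a binary search of $\delta t$ steps, and the other rounds can be filled with goods of value zero, which affect neither $R^t$ nor the value of any bundle.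

\begin{proof}[Proof of Theorem~\ref{thm:class}]
(ii)$\Rightarrow$(i). Let $\rho(t)=o(t)$ and use the rule of Theorem~\ref{thm:range}, which does not depend on $\rho$. Put $\bar\Lambda_t=\ln(12nt)+\rho(t)\ln2$, so $\bar\Lambda_t=o(t)$. If $\log_2R^t\le2^{\rho(t)}$, then $2+\log_2R^t\le3\cdot2^{\rho(t)}$ because $\rho(t)\ge0$, and therefore $\Lambda_t\le\bar\Lambda_t$. The bound of Theorem~\ref{thm:range} increases with $\Lambda_t$, so the allocation is $\mathrm{EF}c_t$ for $c_t=1+10\sqrt{t\bar\Lambda_t/n}+6\bar\Lambda_t$. This function does not depend on the sequence, and $c_t/t=1/t+10\sqrt{\bar\Lambda_t/(nt)}+6\bar\Lambda_t/t\to0$.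

(i)$\Rightarrow$(ii). Suppose that $\rho(t)\ne o(t)$, and let a rule and a function $c_t$ be given such that $\mathrm{EF}c_t$ holds whenever $\log_2R^t\le2^{\rho(t)}$. There are $\delta\in(0,1]$ and infinitely many $t$ with $\rho(t)\ge\delta t\ge1$. For such $t$ let $s=\lfloor\delta t\rfloor$, so $1\le s\le t$. Present $t-s$ goods worth $0$ to every agent, followed by the $s$ goods given by Lemma~\ref{lem:search} with $S=t-s$, $T=s$ and $A=1$; the hypothesis holds because all bundles are worth $0$ after round $S$. All positive values lie in $\Theta_s$, so $\log_2R^t\le2^s-2\le2^{\rho(t)}$, and the guarantee applies at time $t$. The lemma gives $\lceil c_t\rceil\ge c_t^*\ge\lceil s/n\rceil\ge(\delta t-1)/n$. This holds for infinitely many $t$, so $c_t\ne o(t)$ and (i) fails.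
\end{proof}

\begin{thebibliography}{1}
\bibitem{KSH}
Ido Kahana, Erel Segal-Halevi, Noam Hazon, \emph{Perpetual Fully-Online Approximate Fairness}, arXiv:2605.19844 (2026).
\end{thebibliography}
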